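\title{The reduction number of an $\mathfrak m$-primary ideal is not bounded by its postulation number}

\begin{abstract}
Let $I$ be an $\mathfrak m$-primary ideal of a $d$-dimensional Cohen--Macaulay local ring with infinite residue field. The reduction number $\operatorname{rd}(I)$ and the postulation number $\operatorname{n}(I)$ satisfy $\operatorname{rd}(I)=\operatorname{n}(I)+d$ when $d=1$ or when the associated graded ring has depth at least $d-1$. We show that the inequality $\operatorname{rd}(I)\le\operatorname{n}(I)+d$ fails in general, by an explicit two-dimensional example with $\operatorname{rd}(I)=3$ and $\operatorname{n}(I)=0$. For every $d\ge2$ we determine the pairs $(\operatorname{rd}(I),\operatorname{n}(I))$ that violate the inequality: they are exactly the pairs $(r,n)$ with $n\ge 2-d$ and $r>n+d$. In particular, $\operatorname{rd}(I)$ admits no bound in terms of $\operatorname{n}(I)$ and $d$.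
\end{abstract}

\section{Two measures of stabilization}\label{sec:intro}

Let $(R,\mathfrak m)$ be a Cohen--Macaulay local ring of dimension $d\ge1$ with infinite residue field, and let $I$ be an $\mathfrak m$-primary ideal. The powers of $I$ eventually behave regularly, and there are two standard ways to say from which point on.

The first is numerical. Write $\lambda$ for length. The \emph{Hilbert--Samuel function} of $I$ is $H_I(p)=\lambda(R/I^p)$ for $p\ge1$, and we set $H_I(p)=0$ for $p\le0$. For large $p$ it agrees with a polynomial $P_I$ of degree $d$, which we evaluate at all integers. The \emph{postulation number} of $I$ is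
\[
\operatorname{n}(I)=\min\{n\in\mathbb Z : P_I(p)=H_I(p)\text{ for all integers }p>n\},
\]
the last place where the function and the polynomial differ. The minimum exists because $P_I$ has only finitely many zeros.

The second is algebraic. A \emph{reduction} of $I$ is an ideal $J\subseteq I$ with $JI^p=I^{p+1}$ for some $p\ge0$ (where $I^0=R$), and $\operatorname{rd}_J(I)$ is the least such $p$. Multiplying by $I$ shows that $JI^p=I^{p+1}$ holds exactly for $p\ge\operatorname{rd}_J(I)$; so beyond $r=\operatorname{rd}_J(I)$ the powers $I^p=J^{p-r}I^r$ grow only through $J$. A reduction is \emph{minimal} if it is minimal under inclusion among the reductions of $I$, and the \emph{reduction number} of $I$ is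
\[
\operatorname{rd}(I)=\min\{\operatorname{rd}_J(I): J\text{ a minimal reduction of }I\}.
\]

In dimension one the two numbers determine each other. Let $J=(f)$ be a reduction of $I$ and $r=\operatorname{rd}_J(I)$. Since $f$ is a nonzerodivisor, $\lambda(fR/fI^p)=\lambda(R/I^p)$, hence $\lambda(I^p/fI^p)=\lambda(R/fR)$ and
\[
H_I(p+1)-H_I(p)=\lambda(I^p/I^{p+1})=\lambda(R/fR)-\lambda(I^{p+1}/fI^p)\qquad(p\ge0).
\]
The increments of $H_I$ therefore equal the slope $\lambda(R/fR)$ of $P_I$ exactly for $p\ge r$. Descending from large $p$, we get $H_I(p)=P_I(p)$ for $p\ge r$ and $H_I(r-1)\ne P_I(r-1)$. This is Ooishi's formula $\operatorname{rd}(I)=\operatorname{n}(I)+1$. In arbitrary dimension, Marley's theorem states that $\operatorname{rd}(I)=\operatorname{n}(I)+d$ whenever the associated graded ring $\operatorname{gr}(I)=\bigoplus_{p\ge0}I^p/I^{p+1}$ has depth at least $d-1$. Without a depth hypothesis the reduction number can be much smaller than $\operatorname{n}(I)+d$ (Remark~\ref{rem:smaller}). It is tempting to expect that it is never larger, because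 a failure of $JI^p=I^{p+1}$ should leave a trace in the Hilbert--Samuel function, as it does for $d=1$. This is the question that we take from the paper of Mandal and Priya~\cite{MP}:
\begin{quote}
\emph{Does $\operatorname{rd}(I)\le\operatorname{n}(I)+d$ hold for every such $R$ and $I$?}
\end{quote}
The answer is no, already for $d=2$. Throughout, $k$ is an arbitrary infinite field.

\begin{theorem}\label{thm:A}
Let $A=k[x,y,z,u,v]/(z^4,\,uy,\,uz,\,uv,\,vx,\,vz)$, let $A_+$ be the ideal generated by the variables, and put
\[
R=A_{A_+},\qquad \mathfrak m=A_+R,\qquad I=(x,\;y,\;z+u,\;z+v)R .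
\]
Then $R$ is Cohen--Macaulay of dimension $2$, the ideal $I$ is $\mathfrak m$-primary, $\operatorname{n}(I)=0$, and $\operatorname{rd}_J(I)=3$ for every minimal reduction $J$ of $I$. Hence $\operatorname{rd}(I)=3>2=\operatorname{n}(I)+d$.
\end{theorem}

The second result lists all violations.

\begin{theorem}\label{thm:B}
Let $d\ge2$ and let $(r,n)\in\mathbb Z^2$ satisfy $r>n+d$. The following are equivalent:
\begin{enumerate}
\item[(1)] there are a $d$-dimensional Cohen--Macaulay local ring $(R,\mathfrak m)$ with infinite residue field and an $\mathfrak m$-primary ideal $I$ with $\operatorname{rd}(I)=r$ and $\operatorname{n}(I)=n$;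
\item[(2)] $n\ge2-d$.
\end{enumerate}
In particular, for each $d\ge2$ and each $n\ge2-d$, ideals with $\operatorname{n}(I)=n$ can have arbitrarily large reduction number, so there is no bound of the form $\operatorname{rd}(I)\le\varphi(\operatorname{n}(I),d)$. On the other hand, if $\operatorname{n}(I)\le1-d$, then $\operatorname{rd}(I)=\operatorname{n}(I)+d$.
\end{theorem}

Both proofs rest on one translation, made in Section~\ref{sec:h}: the number $\operatorname{n}(I)+d$ is the degree of the numerator $h_I$ of the Hilbert series of $\operatorname{gr}(I)$. A violation is thus an ideal whose reduction number stays large while the top coefficients of $h_I$ are canceled by negative contributions. Section~\ref{sec:A} cancels one coefficient, Section~\ref{sec:small} shows that nothing of the kind happens when $\deg h_I\le1$, and Sections~\ref{sec:idealization}--\ref{sec:B} cancel any prescribed number of coefficients.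

\section{The $h$-polynomial}\label{sec:h}

Let $(B,\mathfrak b)$ be a Noetherian local ring of dimension $d\ge1$ and $K$ a $\mathfrak b$-primary ideal; $H_K$, $P_K$, $\operatorname{n}(K)$ and $\operatorname{rd}_J(K)$ are defined as above. The \emph{Hilbert series} of a graded module $E=\bigoplus_{p\ge0}E_p$ with components of finite length is $\sum_p\lambda(E_p)T^p$. By the Hilbert--Serre theorem and the dimension theorem, the Hilbert series of $\operatorname{gr}(K)$ is $h_K(T)/(1-T)^d$ for a unique polynomial $h_K\in\mathbb Z[T]$, and $h_K(1)\neq0$. We call $h_K$ the \emph{$h$-polynomial} of $K$. Its constant term is $\lambda(B/K)$, and taking partial sums gives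
\begin{equation}\label{eq:H}
\sum_{p\ge1}H_K(p)\,T^p=\frac{T\,h_K(T)}{(1-T)^{d+1}} .
\end{equation}

\begin{lemma}\label{lem:post}
$\operatorname{n}(K)+d=\deg h_K$.
\end{lemma}

\begin{proof}
Write $h_K=\sum_{i=0}^{\delta}h_iT^i$ with $h_\delta\ne0$, and let $\beta(q)=(q+1)(q+2)\cdots(q+d)/d!$. The coefficient of $T^q$ in $(1-T)^{-d-1}$ is $\beta(q)$ for $q\ge0$ and $0$ for $q<0$. By \eqref{eq:H}, $H_K(p)=\sum_{i\le p-1}h_i\,\beta(p-1-i)$ for all $p\in\mathbb Z$; for $p\le0$ this is the convention $H_K(p)=0$. Hence $P_K(p)=\sum_ih_i\,\beta(p-1-i)$. Since $\beta$ vanishes at $-1,\dots,-d$,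
\[
P_K(p)-H_K(p)=\sum_{i\ge p+d}h_i\,\beta(p-1-i).
\]
The sum is empty for $p>\delta-d$, and for $p=\delta-d$ it equals $h_\delta\,\beta(-d-1)=(-1)^dh_\delta\neq0$.
\end{proof}

So the question asks whether $\operatorname{rd}(I)\le\deg h_I$, and Theorem~\ref{thm:B} says that a pair $\operatorname{rd}(I)=r$, $\deg h_I=\delta$ with $r>\delta$ occurs if and only if $\delta\ge2$.

Lower bounds for $\operatorname{rd}(I)$ are statements about all minimal reductions. They are accessible through two facts due to Northcott and Rees: \emph{if the residue field of $B$ is infinite, every minimal reduction of $K$ is generated by $d$ elements, and every reduction generated by $d$ elements is minimal.} This is where the hypothesis on the residue field enters our arguments. The next lemma computes $\operatorname{rd}_J(K)$ for all such $J$ at once when $\operatorname{gr}(K)$ is Cohen--Macaulay.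

\begin{lemma}\label{lem:cm}
Let $(B,\mathfrak b)$ be a Noetherian local ring, $K$ a $\mathfrak b$-primary ideal and $G=\operatorname{gr}(K)$. Suppose that $\theta_1,\dots,\theta_d\in G_1$ is a $G$-regular sequence, $d\ge1$, such that $G/(\theta_1,\dots,\theta_d)$ has finite length. Then $\dim B=d$, the Hilbert series of $G/(\theta_1,\dots,\theta_d)$ is $h_K$, and $\operatorname{rd}_J(K)=\deg h_K$ for every reduction $J$ of $K$ generated by $d$ elements.
\end{lemma}

\begin{proof}
If $\theta\in G_1$ is a nonzerodivisor on a graded module $E$, the Hilbert series of $E/\theta E$ is $1-T$ times that of $E$. So $G$ has Hilbert series $h/(1-T)^d$, where $h$ is the Hilbert series of $G/(\theta_1,\dots,\theta_d)$, a polynomial with $h(1)>0$. This gives $\dim B=d$ and $h=h_K$.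

Let $J=(f_1,\dots,f_d)$ be a reduction of $K$, let $f_i^*\in G_1=K/K^2$ be the class of $f_i$, and put $\bar G=G/(f_1^*,\dots,f_d^*)$. The equality $\bar G_{p+1}=0$ means $K^{p+1}=JK^p+K^{p+2}$, and since $K^{p+2}\subseteq\mathfrak bK^{p+1}$, Nakayama's lemma turns this into $K^{p+1}=JK^p$. Therefore $\bar G$ has finite length and its top nonzero degree is $\operatorname{rd}_J(K)$.

It remains to see that $\bar G$ has Hilbert series $h$. Let $\mathfrak M=\mathfrak bG_0+G_+$ be the homogeneous maximal ideal. In the local ring $G_{\mathfrak M}$ the $\theta_i$ form a regular sequence with quotient of finite length, so $G_{\mathfrak M}$ is Cohen--Macaulay of dimension $d$. In such a ring every system of parameters is a regular sequence, and the $f_i^*$ are a system of parameters. Regularity descends from $G_{\mathfrak M}$ to $G$: the kernel of a homogeneous element on a graded module is graded, and a graded module with zero localization at $\mathfrak M$ is zero, because the annihilator of a nonzero homogeneous element is contained in $\mathfrak M$. The first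 paragraph, applied to the $f_i^*$, finishes the proof.
\end{proof}

Under the hypothesis of Lemma~\ref{lem:cm} the coefficients of $h_K$ are lengths, so no cancellation is possible, and together with Lemma~\ref{lem:post} we recover the Cohen--Macaulay case of Marley's theorem. The following example is a building block later on.

\begin{example}\label{ex:square}
Let $S=k[[x,y]]$, $\mathfrak a=(x,y)S$ and $K=\mathfrak a^2$. The monomials of degrees $2p$ and $2p+1$ form a $k$-basis of $K^p/K^{p+1}$. Let $X,Y\in K/K^2$ be the classes of $x^2,y^2$. Every monomial is uniquely $x^{2a}y^{2b}\omega$ with $\omega\in\{1,x,y,xy\}$; it lies in degree $a+b$ of $\operatorname{gr}(K)$ if $\omega\in\{1,x,y\}$ and in degree $a+b+1$ if $\omega=xy$. So $\operatorname{gr}(K)$ is free over the polynomial ring $k[X,Y]$ with basis $1,x,y$ in degree $0$ and $xy$ in degree $1$. Thus $h_K=3+T$, $\operatorname{n}(K)=-1$ and $\operatorname{rd}(K)=1$. Since a monomial of degree at least $3$ is divisible by $x^2$ or $y^2$, we also have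
\begin{equation}\label{eq:sq}
\mathfrak a^{2q+2}=(x^2,y^2)\,\mathfrak a^{2q}\qquad(q\ge1).
\end{equation}
\end{example}

\section{Canceling one coefficient: the example in dimension two}\label{sec:A}

Start from an ideal $\mathfrak m$ with Cohen--Macaulay associated graded ring, so that its reduction number is under control, and look for a smaller ideal $I$ with the same powers from the square on. Then $I$ inherits the reduction number if it is at least $3$, but $H_I(1)$ has changed.

\begin{lemma}\label{lem:hyper}
Let $A$ be a graded $k$-algebra of dimension $d\ge1$ with $A_0=k$, generated by the finite-dimensional space $A_1$. Let $R=A_{A_+}$ and $\mathfrak m=A_+R$. Let $V\subseteq A_1$ be a subspace of codimension $c$ whose products span $A_2$, and let $I=VR$. Then $I^p=\mathfrak m^p$ for all $p\ge2$, and $h_I=h_{\mathfrak m}+c\,(1-T)^{d+1}$.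
\end{lemma}

\begin{proof}
We have $\mathfrak m^p/\mathfrak m^{p+1}=A_p$, so $\operatorname{gr}(\mathfrak m)\cong A$. The hypothesis gives $\mathfrak m^2=A_2R\subseteq I^2$, hence $I^2=\mathfrak m^2$. If $I^p=\mathfrak m^p$ with $p\ge2$, then $\mathfrak m^{p+1}=(\mathfrak mI)I^{p-1}\subseteq\mathfrak m^2I^{p-1}=I^{p+1}$, and induction gives the first claim. As $\mathfrak m^2\subseteq I$, we have $I/\mathfrak m^2=V$, so $\lambda(R/I)=1+c$ and $\lambda(I/I^2)=\dim_kA_1-c$. The Hilbert series of $\operatorname{gr}(I)$ is therefore that of $A$ plus $c-cT$; now multiply by $(1-T)^d$.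
\end{proof}

For $d=2$ the correction $c(1-T)^3$ ends in $-cT^3$. So we need a ring $A$ as in Lemma~\ref{lem:cm} with $h_{\mathfrak m}=1+h_1T+h_2T^2+cT^3$ and $c\ge1$; then $\deg h_I\le2$ while $\operatorname{rd}(\mathfrak m)=3$. The difficulty is that $V$ must be proper and still generate $A_2$. Here $\dim A_1=h_1+2$ and $\dim A_2=3+2h_1+h_2$, and $h_2\ge1$ because $h_{\mathfrak m}$ is the Hilbert series of an algebra generated in degree $1$ that is nonzero in degree $3$. The products of $V$ span at most $\binom{h_1+2}{2}$ dimensions, and $\binom{h_1+2}2\ge2h_1+4$ forces $h_1\ge3$. For $h_1=3$ both sides equal $10$, which forces $h_2=1$ and $c=1$. The smallest candidate is thus $h_{\mathfrak m}=1+3T+T^2+T^3$. The ring of Theorem~\ref{thm:A} realizes it by enlarging $k[x,y,z]/(z^4)$, whose numerator is $1+T+T^2+T^3$, by two ideals $uA$ and $vA$ that contribute $T$ each.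

\begin{proof}[Proof of Theorem~\ref{thm:A}]
\emph{The ring.} The defining ideal is generated by monomials, so the monomials outside it form a $k$-basis of $A$. These are $x^ay^bz^c$ with $0\le c\le3$, then $u^ix^a$ with $i\ge1$, and $v^jy^b$ with $j\ge1$. The second family is a basis of $uA$ and the third of $vA$, so there is an exact sequence
\[
0\to uA\oplus vA\to A\to k[x,y,z]/(z^4)\to0,
\]
and $A$ has Hilbert series $\bigl(2T+1+T+T^2+T^3\bigr)/(1-T)^2=(1+3T+T^2+T^3)/(1-T)^2$.

Put $\ell_1=x+v$ and $\ell_2=y+u$. The ideal $uA$ is free of rank one over $k[x,u]$ and is killed by $y,z,v$, so $\ell_1,\ell_2$ act on it as $x,u$. The ideal $vA$ is free of rank one over $k[y,v]$ and is killed by $x,z,u$, so $\ell_1,\ell_2$ act on it as $v,y$. On $k[x,y,z]/(z^4)$ they act as $x,y$. Thus $\ell_1,\ell_2$ is a regular sequence on both ends of the exact sequence. By the snake lemma $\ell_1$ is injective on $A$ and the sequence stays exact modulo $\ell_1$; then $\ell_2$ is injective on both ends of the new sequence, hence on $A/\ell_1A$. So $\ell_1,\ell_2$ is $A$-regular,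 and $A/(\ell_1,\ell_2)$ has Hilbert series $1+3T+T^2+T^3$, hence finite length. Localizing, $R$ is Cohen--Macaulay of dimension $2$, and $\operatorname{gr}(\mathfrak m)\cong A$ satisfies the hypothesis of Lemma~\ref{lem:cm} with $h_{\mathfrak m}=1+3T+T^2+T^3$.

\emph{The powers of $I$.} The span $V$ of $x,\,y,\,z+u,\,z+v$ has codimension $1$ in $A_1$. The monomial basis of $A_2$ is $x^2,xy,y^2,xz,yz,z^2,xu,u^2,yv,v^2$. The first three are products of elements of $V$. The relations of $A$ give the next three,
\[
x(z+v)=xz,\qquad y(z+u)=yz,\qquad (z+u)(z+v)=z^2,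
\]
and then the last four:
\[
x(z+u)=xz+xu,\quad (z+u)^2=z^2+u^2,\quad y(z+v)=yz+yv,\quad (z+v)^2=z^2+v^2 .
\]
Lemma~\ref{lem:hyper} applies with $c=1$: the ideal $I$ is $\mathfrak m$-primary, $I^p=\mathfrak m^p$ for $p\ge2$, and
\[
h_I=(1+3T+T^2+T^3)+(1-3T+3T^2-T^3)=2+4T^2 .
\]
By Lemma~\ref{lem:post}, $\operatorname{n}(I)=2-2=0$.

\emph{The reduction number.} Let $J$ be a minimal reduction of $I$; it is generated by two elements. For $p\ge2$ the equation $JI^p=I^{p+1}$ is the equation $J\mathfrak m^p=\mathfrak m^{p+1}$. So $J$ is a reduction of $\mathfrak m$, and $\operatorname{rd}_J(\mathfrak m)=\deg h_{\mathfrak m}=3$ by Lemma~\ref{lem:cm}. This says that the common equation fails for $p=2$ and holds for $p=3$, that is, $\operatorname{rd}_J(I)=3$.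
\end{proof}

\begin{remark}
In terms of lengths, \eqref{eq:H} gives $P_I(p)=2\binom{p+1}2+4\binom{p-1}2=3p^2-5p+4$, which is also $P_{\mathfrak m}$. At $p=0,1,2,3$ this polynomial takes the values $4,2,6,16$, while $H_{\mathfrak m}$ takes the values $0,1,6,16$ and $H_I$ the values $0,2,6,16$. Shrinking $\mathfrak m$ to $I$ repairs the disagreement at $p=1$. Marley's hypothesis fails as it must: the class of $z$ in $R/I$ is nonzero, and it is killed by the homogeneous maximal ideal of $\operatorname{gr}(I)$ because $z\mathfrak m\subseteq\mathfrak m^2\subseteq I$ and $zI^p\subseteq\mathfrak m^{p+1}=I^{p+1}$ for $p\ge1$. Hence $\operatorname{depth}\operatorname{gr}(I)=0$.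
\end{remark}

\section{No violation when $\deg h_I\le1$}\label{sec:small}

Let $(R,\mathfrak m)$ be Cohen--Macaulay of dimension $d\ge2$ with infinite residue field, and let $I$ be $\mathfrak m$-primary. The Hilbert coefficients $e_i$ of $I$ are defined by $P_I(p)=\sum_{i=0}^d(-1)^ie_i\binom{p+d-1-i}{d-i}$. We use two theorems, and both need $R$ to be Cohen--Macaulay.

\emph{Huneke--Ooishi} \cite{Huneke,Ooishi}: if $e_0-e_1=\lambda(R/I)$, then $I^2=JI$ for a minimal reduction $J$ of $I$.

\emph{Valabrega--Valla}: if $f_1,\dots,f_d\in I$ is an $R$-regular sequence generating an ideal $J$ with $J\cap I^{p+1}=JI^p$ for all $p\ge0$, then the classes of the $f_i$ in $I/I^2$ form a $\operatorname{gr}(I)$-regular sequence.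

\begin{proposition}\label{prop:small}
If $\operatorname{n}(I)\le1-d$, then $\operatorname{rd}(I)=\operatorname{n}(I)+d$.
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:post}, $h_I=h_0+h_1T=(h_0+h_1)-h_1(1-T)$ with $h_0=\lambda(R/I)$. For $p\ge1$ and $i\in\{0,1\}$ the coefficient of $T^p$ in $T/(1-T)^{d+1-i}$ is $\binom{p+d-1-i}{d-i}$, so \eqref{eq:H} gives
\[
P_I(p)=(h_0+h_1)\binom{p+d-1}{d}-h_1\binom{p+d-2}{d-1}.
\]
Thus $e_0=h_0+h_1$, $e_1=h_1$ and $e_0-e_1=\lambda(R/I)$. By the Huneke--Ooishi theorem, $I^2=JI$ for a minimal reduction $J=(f_1,\dots,f_d)$. The $f_i$ are a system of parameters of $R$, hence a regular sequence. We have $J\cap I=J$, and $J\cap I^{p+1}=I^{p+1}=JI^p$ for $p\ge1$. By the Valabrega--Valla criterion the classes of the $f_i$ form a regular sequence in $\operatorname{gr}(I)_1$, and the quotient vanishes in degrees $\ge2$, so it has finite length. Lemmas~\ref{lem:cm} and~\ref{lem:post} give $\operatorname{rd}_{J'}(I)=\deg h_I=\operatorname{n}(I)+d$ for every minimal reduction $J'$.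
\end{proof}

The argument stops at degree $2$: for $h_I=h_0+h_1T+h_2T^2$ the same expansion at $T=1$ gives $e_0-e_1=h_I(1)-h_I'(1)=h_0-h_2\ne\lambda(R/I)$.

\section{Separating the two invariants by idealization}\label{sec:idealization}

The correction in Lemma~\ref{lem:hyper} has degree $d+1$, because only the value $H_I(1)$ is changed. To cancel coefficients of higher degree we must change $H_I(p)$ for many $p$ without lowering the reduction number. Idealization does this: it adds a module to a ring, lengths add, and the original ring remains a quotient, where the reduction number can be bounded from below.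

For a ring $R_0$ and an $R_0$-module $F$, the \emph{idealization} $R_0\ltimes F$ is the group $R_0\oplus F$ with the product $(a,m)(a',m')=(aa',am'+a'm)$. If $I_0\subseteq R_0$ is an ideal and $N\subseteq F$ a submodule with $I_0F\subseteq N$, then $I_0\ltimes N=I_0\oplus N$ is an ideal.

Let $S$ and $\mathfrak a$ be as in Example~\ref{ex:square}. For $r\ge1$ put
\[
R_0=S[z]/(z^r),\qquad I_0=(\mathfrak a^2,z)R_0 .
\]
For a free $S$-module $F$ of finite rank and a submodule $N$ with $\mathfrak a^2F\subseteq N\subseteq F$, define the series $g_N$ by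
\begin{equation}\label{eq:g}
\sum_{p\ge1}\lambda\bigl(F/\mathfrak a^{2(p-1)}N\bigr)\,T^p=\frac{T\,g_N(T)}{(1-T)^3}.
\end{equation}
It is additive: $g_{N\oplus N'}=g_N+g_{N'}$ for $N\oplus N'\subseteq F\oplus F'$.

\begin{proposition}\label{prop:ideal}
Regard $F$ and $N$ as $R_0$-modules with $zF=0$, and let $R=R_0\ltimes F$ and $I=I_0\ltimes N$.
\begin{enumerate}
\item[(a)] The classes $X,Y$ of $x^2,y^2$ in $I_0/I_0^2$ form a regular sequence on $\operatorname{gr}(I_0)$ with quotient of finite length, and $h_{I_0}=(3+T)(1+T+\dots+T^{r-1})$.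
\item[(b)] $R$ is a Cohen--Macaulay local ring of dimension $2$ with residue field $k$, the ideal $I$ is primary to the maximal ideal, and $h_I=h_{I_0}+g_N$.
\item[(c)] $(x^2,y^2)I^p=I^{p+1}$ for all $p\ge\max(r,2)$.
\end{enumerate}
\end{proposition}

\begin{proof}
Write $a_+=\max(a,0)$. The ring $R_0$ is free over $S$ with basis $1,z,\dots,z^{r-1}$. In $I_0^p=\sum_{l=0}^p\mathfrak a^{2(p-l)}z^lR_0$ the coefficients of $z^i$ form the ideal $\sum_{l\le\min(i,p)}\mathfrak a^{2(p-l)}$, so
\begin{equation}\label{eq:I0}
I_0^p=\bigoplus_{i=0}^{r-1}\mathfrak a^{2(p-i)_+}z^i .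
\end{equation}

(a) By \eqref{eq:I0}, $I_0^p/I_0^{p+1}=\bigoplus_{i\le\min(p,r-1)}\operatorname{gr}(\mathfrak a^2)_{p-i}\,z^i$. As a $k[X,Y]$-module, $\operatorname{gr}(I_0)$ is therefore the direct sum of $r$ copies of $\operatorname{gr}(\mathfrak a^2)$, the $i$th shifted up by $i$ degrees. By Example~\ref{ex:square} it is free, with basis $z^i,xz^i,yz^i$ in degree $i$ and $xyz^i$ in degree $i+1$, for $0\le i\le r-1$. The formula for $h_{I_0}$ follows from Lemma~\ref{lem:cm}.

(b) The ideal of $R$ generated by $z$ and $0\oplus F$ is nilpotent with quotient $S$, so $R$ is local with residue field $k$. As $R$ is a finite free $S$-module, $x,y$ is an $R$-regular sequence with quotient of finite length, so $R$ is Cohen--Macaulay of dimension $2$. Since $I_0F=\mathfrak a^2F\subseteq N$, the set $I$ is an ideal; it is proper, and $R/I=R_0/I_0\oplus F/N$ has finite length. We claim that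
\begin{equation}\label{eq:powers}
I^p=I_0^p\oplus I_0^{p-1}N=I_0^p\oplus\mathfrak a^{2(p-1)}N\qquad(p\ge1).
\end{equation}
The second equality holds because $zN=0$. The first is clear for $p=1$. If it holds for $p$, take $a\in I_0^p$, $m\in I_0^{p-1}N$, $a'\in I_0$, $m'\in N$; then $(a,m)(a',m')=(aa',am'+a'm)$ lies in $I_0^{p+1}\oplus I_0^pN$, and conversely the products $(a,0)(a',0)=(aa',0)$ and $(a,0)(0,m')=(0,am')$ generate this group additively. From \eqref{eq:powers} we get $H_I(p)=H_{I_0}(p)+\lambda(F/\mathfrak a^{2(p-1)}N)$, and \eqref{eq:H} and \eqref{eq:g} give $h_I=h_{I_0}+g_N$.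

(c) Let $p\ge\max(r,2)$. By \eqref{eq:I0} and \eqref{eq:powers},
\[
(x^2,y^2)I^p=\bigoplus_{i=0}^{r-1}(x^2,y^2)\mathfrak a^{2(p-i)}z^i\;\oplus\;(x^2,y^2)\mathfrak a^{2(p-1)}N .
\]
Here $p-i\ge1$ and $p-1\ge1$, so \eqref{eq:sq} identifies the right side with $I^{p+1}$.
\end{proof}

So $r$ controls the reduction number, whatever $N$ is, and $N$ is free to adjust the $h$-polynomial. The square $\mathfrak a^2$ is what leaves room for this. If we used $(\mathfrak a,z)$ in place of $I_0$, we would need $\mathfrak aF\subseteq N\subseteq F$; a basis of $F$ adapted to the subspace $N/\mathfrak aF$ gives $N=S^{\rho'}\oplus\mathfrak aS^{\rho''}$, so $\lambda(F/\mathfrak a^{p-1}N)=\rho'\binom p2+\rho''\binom{p+1}2$, and the contribution $\rho''+\rho'T$ to the $h$-polynomial would have no negative coefficient.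

\section{Modules with a negative top coefficient}\label{sec:modules}

Let $S_q$ be the space of forms of degree $q$ in $x,y$, so $\dim S_q=(q+1)_+$. We imitate the subspace $V$ of Section~\ref{sec:A}: we take $N=SW+\mathfrak a^2S^\rho$ for a subspace $W\subseteq S_1^\rho$ such that $S_qW$ fills $S_{q+1}^\rho$ for large $q$, but only after many steps. Since $\dim S_qW\le(q+1)\dim W$ and $\dim S_{q+1}^\rho=(q+2)\rho$, filling requires $\dim W\ge\rho+1$, and we take the least possible dimension. Let $\varepsilon_1,\dots,\varepsilon_\rho$ be the standard basis of $S^\rho$, put $\varepsilon_0=\varepsilon_{\rho+1}=0$, and define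
\[
w_i=x\varepsilon_i+y\varepsilon_{i+1}\quad(0\le i\le\rho),\qquad W_\rho=\langle w_0,\dots,w_\rho\rangle_k,\qquad N_\rho=SW_\rho+\mathfrak a^2S^\rho .
\]
For $\rho=2$ the space $W_2$ is spanned by $y\varepsilon_1$, $x\varepsilon_1+y\varepsilon_2$, $x\varepsilon_2$. It has codimension $1$ in $S_1^2$. One degree higher, $w_0$ and $w_2$ produce $xy\varepsilon_1,y^2\varepsilon_1,x^2\varepsilon_2,xy\varepsilon_2$, and then $xw_1$ and $yw_1$ produce $x^2\varepsilon_1$ and $y^2\varepsilon_2$; so $S_1W_2=S_2^2$. This is the pattern of the hyperplane $V$ again. For larger $\rho$ the deficit lasts longer.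

\begin{lemma}\label{lem:W}
For $\rho\ge1$ and $q\ge0$ we have $\dim_k\bigl(S_{q+1}^\rho/S_qW_\rho\bigr)=(\rho-1-q)_+$.
\end{lemma}

\begin{proof}
Consider the surjection $S_q^{\rho+1}\to S_qW_\rho$, $(f_0,\dots,f_\rho)\mapsto\sum f_iw_i$. The coefficient of $\varepsilon_i$ in the image is $xf_i+yf_{i-1}$, so the kernel is given by $xf_i=-yf_{i-1}$ for $1\le i\le\rho$. These equations imply $x^if_i=(-y)^if_0$. For $i=\rho$ this shows $f_0=x^\rho f$ with $f\in S_{q-\rho}$, and then $f_i=(-1)^ix^{\rho-i}y^if$; conversely, every such tuple lies in the kernel. So the kernel has dimension $(q-\rho+1)_+$, and the codimension of $S_qW_\rho$ is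
\[
\rho(q+2)-(\rho+1)(q+1)+(q-\rho+1)_+=(\rho-1-q)+(q-\rho+1)_+=(\rho-1-q)_+ .\qedhere
\]
\end{proof}

The series \eqref{eq:g} involves only even $q$. The last nonzero deficit is then $1$ for even $\rho$ and $2$ for odd $\rho\ge3$. The top coefficient of $h_{I_0}$ is $1$, so we use even ranks.

\begin{proposition}\label{prop:g}
For $j\ge1$ the series $g_j=g_{N_{2j}}$ of $N_{2j}\subseteq S^{2j}$ is
\[
g_j=(4j-1)+2jT+(2j+1)T^2+T^j-T^{j+2}.
\]
\end{proposition}

\begin{proof}
Let $F=S^{2j}$ and $p\ge1$. The module $\mathfrak a^{2p-2}N_{2j}=\mathfrak a^{2p-2}W_{2j}+\mathfrak a^{2p}F$ lies between $\mathfrak a^{2p}F$ and $\mathfrak a^{2p-1}F$, and its image in $\mathfrak a^{2p-1}F/\mathfrak a^{2p}F=S_{2p-1}^{2j}$ is $S_{2p-2}W_{2j}$. Since $\lambda(S/\mathfrak a^{2p-1})=\binom{2p}2=p(2p-1)$, Lemma~\ref{lem:W} with $q=2p-2$ gives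
\[
\lambda\bigl(F/\mathfrak a^{2(p-1)}N_{2j}\bigr)=2j\,p(2p-1)+(2j+1-2p)_+ .
\]
We multiply by $T^{p-1}$, sum over $p\ge1$, and multiply by $(1-T)^3$. From $p(2p-1)=\binom{p+1}2+3\binom p2$ we get $\sum_{p\ge1}p(2p-1)T^{p-1}=(1+3T)/(1-T)^3$, so the first term contributes $2j(1+3T)$. The second contributes $(1-T)^3D$ with $D=(2j-1)+(2j-3)T+\dots+3T^{j-2}+T^{j-1}$, and
\begin{align*}
(1-T)D&=(2j-1)-2(T+\dots+T^{j-1})-T^j,\\
(1-T)^2D&=(2j-1)-(2j+1)T+T^j+T^{j+1},\\
(1-T)^3D&=(2j-1)-4jT+(2j+1)T^2+T^j-T^{j+2}.
\end{align*}
Adding $2j+6jT$ gives the formula.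
\end{proof}

One copy of $N_{2j}$ thus removes one unit in degree $j+2$ at the price of one unit in degree $j$ and of positive terms in degrees at most $2$. These last terms cannot be removed in this way, which matches the bound $\deg h_I\ge2$ imposed by Proposition~\ref{prop:small}.

\begin{example}\label{ex:small}
For $r=3$ and $N=N_2$, Propositions~\ref{prop:ideal} and~\ref{prop:g} give
\[
h_I=(3+4T+4T^2+T^3)+(3+3T+3T^2-T^3)=6+7T+7T^2,
\]
so $\operatorname{n}(I)=0$. This is the case $d=2$, $(r,n)=(3,0)$ of the construction below.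
\end{example}

\begin{remark}\label{rem:smaller}
With nothing to cancel, the same modules raise the degree. For $r=1$, so that $R_0=S$ and $I_0=\mathfrak a^2$, and $N=N_{2j}$, the polynomial $h_I=3+T+g_j$ has degree $j+2$, while $\operatorname{rd}(I)\le2$ by Proposition~\ref{prop:ideal}(c). So $\operatorname{n}(I)+d-\operatorname{rd}(I)\ge j$ can be arbitrarily large.
\end{remark}

\section{All violations}\label{sec:B}

To pass from dimension $2$ to dimension $d$ we adjoin power series variables to both the ring and the ideal.

\begin{lemma}\label{lem:var}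
Let $(B,\mathfrak b)$ be a Noetherian local ring of dimension at least $1$, let $K$ be $\mathfrak b$-primary, and let $K^+=(K,t)\subseteq B[[t]]$. Then:
\begin{enumerate}
\item[(a)] $\operatorname{gr}(K^+)\cong\operatorname{gr}(K)[t]$ with $t$ in degree $1$, and $h_{K^+}=h_K$;
\item[(b)] if $\operatorname{gr}(K)$ satisfies the hypothesis of Lemma~\ref{lem:cm} with $\theta_1,\dots,\theta_d$, then $\operatorname{gr}(K^+)$ satisfies it with $\theta_1,\dots,\theta_d,t$;
\item[(c)] if $J\subseteq K$ and $JK^p=K^{p+1}$, then $(J,t)(K^+)^p=(K^+)^{p+1}$.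
\end{enumerate}
\end{lemma}

\begin{proof}
Let $E_p$ be the set of series $\sum_la_lt^l$ with $a_l\in K^{(p-l)_+}$. Then $E_1=K^+$ and $E_pE_1\subseteq E_{p+1}$, so $(K^+)^p\subseteq E_p$. Conversely, an element of $E_p$ is a sum of terms $a_lt^l\in K^{p-l}t^l$ with $l<p$ and a multiple of $t^p$, so $E_p=(K^+)^p$. Hence $(K^+)^p/(K^+)^{p+1}=\bigoplus_{l=0}^p(K^{p-l}/K^{p-l+1})\,t^l$, which is the isomorphism in (a). The Hilbert series gains a factor $1/(1-T)$ and $\dim B[[t]]=\dim B+1$, so the numerator is unchanged. For (b), write $G=\operatorname{gr}(K)$; the $\theta_i$ stay regular on the free $G$-module $G[t]$, the element $t$ is regular on $(G/(\theta))[t]$, and the final quotient is $G/(\theta)$. For (c), $(K^+)^{p+1}=K^{p+1}B[[t]]+t(K^+)^p$ and $K^{p+1}=JK^p$.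
\end{proof}

By (a) and Lemma~\ref{lem:post}, adjoining a variable lowers the postulation number by exactly one. Part (c) bounds the reduction number from above. It gives no lower bound, since a minimal reduction of $K^+$ need not have the form $(J,t)$; for that we use (b) in a quotient ring.

\begin{proof}[Proof of Theorem~\ref{thm:B}]
The last assertion is Proposition~\ref{prop:small}. It also gives (1)$\Rightarrow$(2): if $n\le1-d$, an ideal as in (1) would have $r=n+d$, contrary to $r>n+d$. The assertion about bounds follows from (2)$\Rightarrow$(1), since $r$ is any integer greater than $n+d$. So let $n\ge2-d$ and put $\delta=n+d$; then $2\le\delta<r$.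

\emph{Choice of the module.} Take $R_0$ and $I_0$ as in Section~\ref{sec:idealization} for this $r$, and write
\[
h_{I_0}=\sum_ib_iT^i=3+4T+\dots+4T^{r-1}+T^r .
\]
We cancel the coefficients in degrees $r,r-1,\dots,\delta+1$ from the top down, using $\mu_j$ copies of $N_{2j}$ in degree $j+2$. By Proposition~\ref{prop:g}, the copies of $N_{2i}$ add $\mu_i$ to the coefficient in degree $i$, and this must be canceled as well. So set $\mu_j=0$ for $j>r-2$ and for $j<\delta-1$, and define
\[
\mu_{i-2}=b_i+\mu_i\qquad\text{for } i=r,\,r-1,\,\dots,\,\delta+1 .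
\]
The numbers $\mu_{r-2},\mu_{r-3},\dots,\mu_{\delta-1}$ are positive integers, beginning $1,4,5,8,9,\dots$, and all their indices satisfy $j\ge\delta-1\ge1$. Let
\[
F=\bigoplus_{j=\delta-1}^{r-2}(S^{2j})^{\mu_j},\qquad N=\bigoplus_{j=\delta-1}^{r-2}(N_{2j})^{\mu_j},\qquad R=R_0\ltimes F,\qquad I=I_0\ltimes N .
\]

\emph{The degree of $h_I$ is $\delta$.} By Proposition~\ref{prop:ideal}(b), $h_I=h_{I_0}+\sum_j\mu_jg_j$. For $i\ge3$ the coefficient of $T^i$ is $b_i+\mu_i-\mu_{i-2}$. This vanishes for $\delta+1\le i\le r$ by the recursion (note $\delta+1\ge3$), and for $i>r$ because all three terms are zero. The only negative terms in the sum are the $-\mu_jT^{j+2}$, of degree $j+2\ge\delta+1$, so the coefficient of $T^\delta$ is at least $b_\delta=4$.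

\emph{Dimension $d$.} Let $R_d=R[[t_1,\dots,t_{d-2}]]$ and $I_d=(I,t_1,\dots,t_{d-2})R_d$. The ring $R_d$ is local with residue field $k$, and $x,y,t_1,\dots,t_{d-2}$ is a regular sequence with quotient $R/(x,y)$ of finite length, so $R_d$ is Cohen--Macaulay of dimension $d$. The ideal $I_d$ is primary to the maximal ideal because $R_d/I_d=R/I$. Lemma~\ref{lem:var}(a), applied $d-2$ times, gives $h_{I_d}=h_I$, and Lemma~\ref{lem:post} gives $\operatorname{n}(I_d)=\delta-d=n$.

\emph{Upper bound for the reduction number.} Since $r\ge3$, Proposition~\ref{prop:ideal}(c) gives $(x^2,y^2)I^r=I^{r+1}$. By Lemma~\ref{lem:var}(c), $J_0=(x^2,y^2,t_1,\dots,t_{d-2})$ satisfies $J_0I_d^r=I_d^{r+1}$. It is a reduction generated by $d$ elements, hence minimal, and $\operatorname{rd}(I_d)\le r$.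

\emph{Lower bound.} The projection $R\to R_0$ extends to a surjection $\pi\colon R_d\to B=R_0[[t_1,\dots,t_{d-2}]]$ with $\pi(I_d)=K=(I_0,t_1,\dots,t_{d-2})$. By Proposition~\ref{prop:ideal}(a) and Lemma~\ref{lem:var}(a),(b), the ring $\operatorname{gr}(K)$ satisfies the hypothesis of Lemma~\ref{lem:cm} with the $d$ elements $X,Y,t_1,\dots,t_{d-2}$, and $h_K=h_{I_0}$ has degree $r$. Let $J$ be any minimal reduction of $I_d$ and $p=\operatorname{rd}_J(I_d)$. Then $J$ is generated by $d$ elements, and applying $\pi$ to $JI_d^p=I_d^{p+1}$ gives $\pi(J)K^p=K^{p+1}$. So $\pi(J)$ is a reduction of $K$ generated by $d$ elements, and $p\ge\operatorname{rd}_{\pi(J)}(K)=r$ by Lemma~\ref{lem:cm}.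

Hence $\operatorname{rd}(I_d)=r$ and $\operatorname{n}(I_d)=n$, which proves (2)$\Rightarrow$(1).
\end{proof}

\begin{thebibliography}{9}

\bibitem{Huneke}
C.~Huneke, \emph{Hilbert functions and symbolic powers}, Michigan Math. J. \textbf{34} (1987).

\bibitem{MP}
Mousumi Mandal and Shruti Priya, \emph{A note on Ratliff-Rush filtration, reduction number and postulation number of $\mathfrak m$-primary ideals}, arXiv:2307.01196 (2023).

\bibitem{Ooishi}
A.~Ooishi, \emph{$\Delta$-genera and sectional genera of commutative rings}, Hiroshima Math. J. \textbf{17} (1987).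

\end{thebibliography}
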